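# Six joints on eight lines: hyperplane arrangements and the joints problem

## A first guess: projected hyperplane arrangements are optimal

Throughout, $\mathbb F$ is an infinite field, for instance $\mathbb R$, and $d\ge 2$ is an integer unless stated otherwise.

**Definition 1 (joints).** A *joint* of a set $\mathcal L$ of lines in $\mathbb F^d$ is a point that lies on $d$ lines of $\mathcal L$ whose directions are linearly independent. For $J\ge 1$, let $M_d(J)$ be the minimum number of lines in $\mathbb F^d$ forming at least $J$ joints.

In the plane a joint is a crossing point of two lines. In $\mathbb F^3$ the six edges of a tetrahedron form four joints, the vertices, since the three edges at a vertex are not coplanar.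

How small can $M_d(J)$ be? The tetrahedron suggests a construction. Its edges and vertices come from four planes in general position: two planes meet in an edge, three in a vertex. More generally, take $n$ hyperplanes $H_1,\dots,H_n$ in general position in $\mathbb F^{N}$. Every $(N-1)$-subset of $[n]=\{1,\dots,n\}$ gives a line, every $N$-subset gives a point, and a point lies on a line whenever its $N$-set contains the $(N-1)$-set of the line. If $N=d$, we keep $J$ of the points and all lines they need. If $N=d+\delta$ with $\delta>0$, we can project to $\mathbb F^d$ by a general linear map. Each point then needs only $d$ of its $N$ lines, so some lines may be thrown away. The resulting sets of lines are called *projected generically induced configurations* with parameter $\delta$; for $\delta=0$ they are called *generically induced*. Counting their lines is a problem about finite sets.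

**Definition 2 (partial shadows).** For integers $r\ge1$, $m\ge1$, $0\le k<r$, let $f(r,m,k)$ be the minimum size of a family $\mathcal B$ of $(r-1)$-subsets of $\mathbb N$ for which there is a family $\mathcal A$ of $m$ distinct $r$-subsets of $\mathbb N$ such that every $A\in\mathcal A$ has at least $r-k$ of its $(r-1)$-subsets in $\mathcal B$.

For $k=0$ this is the minimum shadow of $m$ sets of size $r$, that is, the Kruskal–Katona bound. The least number of lines in a projected generically induced configuration with parameter $\delta$ and $J$ joints of this form is $f(d+\delta,J,\delta)$. With $r=d+\delta$, the requirement "at least $r-\delta$" reads "at least $d$", whatever $\delta$ is. This suggests a definition that does not mention $\delta$.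

**Definition 3 ($d$-systems).** Let $d\ge 1$. A *$d$-system* is a pair $(\mathcal A,\mathcal B)$ such that, for some $r$, $\mathcal A$ is a finite family of distinct $r$-sets, $\mathcal B$ is a finite family of $(r-1)$-sets, and each $A\in\mathcal A$ contains at least $d$ members of $\mathcal B$. (Then $r\ge d$, because an $r$-set has $r$ subsets of size $r-1$.) Put
$$P_d(J)=\min_{\delta\ge0} f(d+\delta,J,\delta)=\min\{|\mathcal B| : (\mathcal A,\mathcal B)\text{ is a }d\text{-system with }|\mathcal A|=J\}.$$

*Example.* Let $d=4$, $J=6$. Let $\mathcal A$ consist of the six $5$-subsets of $[6]$, and let $\mathcal B$ consist of the sets $[6]\setminus\{x,y\}$ where $xy$ is one of the $12$ edges of the complete graph $K_6$ minus a perfect matching. The set $[6]\setminus\{x\}$ contains $[6]\setminus\{x,y\}$ for the four neighbors $y$ of $x$, so this is a $4$-system and $f(5,6,1)\le 12$. Bollobás and Eccles showed $f(5,6,1)\le12<13=f(4,6,0)$. So projecting can help: $\delta=0$ is not always best.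

Adding one new common element to all sets of $\mathcal A$ and $\mathcal B$ shows $f(d+\delta+1,J,\delta+1)\le f(d+\delta,J,\delta)$, so the minimum over $\delta$ is the best that projected configurations can do. The question comes from Ting-Wei Chao, Hung-Hsun Hans Yu, "Tight Bound and Structural Theorem for Joints", arXiv:2307.15380 (2023). It is written there with $\max_{\delta\ge0}$, and by the inequality just given the intended quantity is the minimum. It asks whether
$$M_d(J)=P_d(J)\quad\text{for every } d\ge2 \text{ and every } J\ge1. \tag{1}$$

The answer one would first guess is yes, since general position usually wastes nothing and $\delta$ is at our disposal. We shall test this guess. One inequality always holds.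

**Lemma A.** $M_d(J)\le P_d(J)$ for all $d\ge 2$, $J\ge 1$.

*Proof.* Let $(\mathcal A,\mathcal B)$ be a $d$-system of subsets of $[n]$ with $|\mathcal A|=J$ and $r$-sets in $\mathcal A$; write $N=r$. Choose distinct $t_1,\dots,t_n\in\mathbb F$ and put
$$H_i=\Big\{x\in\mathbb F^N:\ \sum_{j=1}^N t_i^{\,j-1}x_j=t_i^{\,N}\Big\}.$$
Any $N$ of the normal vectors $n_i=(1,t_i,\dots,t_i^{N-1})$ are linearly independent (Vandermonde), so an $N$-subset $P$ gives one point $p_P$ and an $(N-1)$-subset $F$ gives a line $L_F$. No point $x$ lies on $N+1$ of the hyperplanes, since otherwise $T^N-\sum_j x_jT^{j-1}$ would have $N+1$ roots. Hence distinct $N$-sets give distinct points. At $p_P$, let $v_i$ be a direction vector of $L_{P\setminus\{i\}}$ for $i\in P$. Then $n_k\cdot v_i=0$ for $k\in P$, $k\ne i$, and hence $n_i\cdot v_i\ne0$, because the $N$ normals are independent and $v_i\ne0$. If $\sum c_iv_i=0$, taking the product with $n_i$ gives $c_i=0$. So the $N$ lines at $p_P$ have independent directions.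

For each $P\in\mathcal A$ choose $d$ of its lines $L_F$ with $F\in\mathcal B$, and let $U_P$ be the $d$-dimensional span of their directions. We want a linear map $\pi:\mathbb F^N\to\mathbb F^d$ that is injective on each $U_P$ and separates the points $p_P$. Injectivity on $U_P$ says that a certain $d\times d$ determinant, a polynomial in the entries of $\pi$, is nonzero, and this polynomial is not identically zero. For $P\ne Q$, it is enough that the first coordinate of $\pi(p_P-p_Q)$ is nonzero, and this coordinate is a nonzero linear polynomial in the entries. The product of these finitely many nonzero polynomials is a nonzero polynomial, so over the infinite field $\mathbb F$ it has a nonvanishing value. For this $\pi$, the points $\pi(p_P)$ are $J$ distinct joints of the images of the chosen lines, of which there are at most $|\mathcal B|$. $\square$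

The following facts will be used repeatedly.

* **(F1)** The lines from $v$ to $y_1,\dots,y_d$ have linearly independent directions if and only if $v,y_1,\dots,y_d$ are affinely independent, because this is the linear independence of the $y_i-v$.
* **(F2)** A finite union of proper affine subspaces is not all of $\mathbb F^d$. Each is contained in the zero set of a nonzero polynomial of degree $1$, and the product of these polynomials does not vanish everywhere, as $\mathbb F$ is infinite.
* **(F3)** Two distinct $r$-sets have at most one common $(r-1)$-subset, and two distinct points lie on at most one common line.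
* **(F4)** If $X,Y$ are subsets of an affinely independent set, then $\operatorname{aff}(X)\cap\operatorname{aff}(Y)=\operatorname{aff}(X\cap Y)$, which is empty if $X\cap Y$ is. This is uniqueness of barycentric coordinates.

Finally, an *affine basis* of a $k$-dimensional flat is a set of $k+1$ affinely independent points in it; equivalently, $k+1$ points that span it.

## The plane: equality for every $J$

**Theorem 1.** $M_2(J)=P_2(J)$ for all $J$.

*Proof.* A joint in $\mathbb F^2$ is the intersection of two lines of the set, and the pair of lines determines it. So $L$ lines form at most $\binom L2$ joints, and $M_2(J)\ge\min\{L:\binom L2\ge J\}$. Conversely, if $\binom L2\ge J$, let $\mathcal A$ consist of $J$ pairs from $[L]$ and let $\mathcal B$ consist of the $L$ singletons. This shows $P_2(J)\le f(2,J,0)\le L$. Together with Lemma A,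
$$P_2(J)\le\min\{L:\tbinom L2\ge J\}\le M_2(J)\le P_2(J).\qquad\square$$

So the guess is right in the plane.

## At most $d+1$ joints: one count serves lines and sets

Take $d=3$. One joint needs $3$ lines. Two joints share at most one line, so they need $3+2=5$. Three need $3+2+1=6$. The tetrahedron gives four joints on $6$ lines. The general statement is
$$M_d(J)=P_d(J)=Jd-\binom J2\qquad(d\ge 2,\ 1\le J\le d+1). \tag{2}$$

**Lower bounds in (2).** For lines: take $J$ joints in some order and choose $d$ independent lines through each. The $j$-th joint shares at most one line with each earlier joint by (F3), so it contributes at least $d-(j-1)\ge0$ lines not chosen before. The total is at least $\sum_{j=1}^{J}(d-j+1)=Jd-\binom J2$. For a $d$-system, with $d\ge 1$, list $\mathcal A=\{A_1,\dots,A_J\}$. By (F3), $A_j$ contains at least $d-(j-1)$ members of $\mathcal B$ not contained in $A_1,\dots,A_{j-1}$, and the sum is the same.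

**Upper bound in (2).** It suffices to bound $P_d$, by Lemma A, and the argument works for $d\ge1$. Take $J$ of the $d$-subsets of $[d+1]$ and all their $(d-1)$-subsets. Two of the $d$-sets, $[d+1]\setminus\{x\}$ and $[d+1]\setminus\{y\}$, share exactly the set $[d+1]\setminus\{x,y\}$. Different pairs share different sets, and no $(d-1)$-subset lies in more than two of the $d$-subsets of $[d+1]$. So the number of $(d-1)$-sets is exactly $Jd-\binom J2$.

The two lower bounds use (F3) and nothing else. The guess survives here because sets and lines share this one property. Everything now depends on whether other properties matter.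

## More than $d+1$ joints: set systems from graphs

The example with $12$ sets generalizes, once we have graphs with nearly equal degrees.

**Lemma B.** For $0\le e\le\binom s2$ there is a simple graph on $s$ vertices with $e$ edges whose degrees pairwise differ by at most $1$. The multiset of degrees is determined by $s$ and $e$.

*Proof.* Take a graph with $e$ edges that minimizes $\sum\deg^2$. Suppose $\deg u\ge\deg v+2$. Not counting $u$ and $v$ themselves, $u$ still has at least two more neighbors than $v$, so some $w\ne v$ is adjacent to $u$ and not to $v$. Replace the edge $uw$ by $vw$. With $a=\deg u$, $b=\deg v$, the sum changes by $(a-1)^2+(b+1)^2-a^2-b^2=-2(a-b-1)<0$, a contradiction. For the last claim, integers that pairwise differ by at most $1$ and sum to $2e$ take the values $\lfloor 2e/s\rfloor$ and $\lceil 2e/s\rceil$, with multiplicities fixed by the sum. $\square$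

**The graph construction.** Let $d\ge 1$ and $J\ge d+1$. Then $Jd/2\le\binom J2$, so $\lceil Jd/2\rceil\le\binom J2$, and Lemma B gives a graph $\Gamma$ on $[J]$ with $\lceil Jd/2\rceil$ edges and nearly equal degrees. Its minimum degree is at least $d$: otherwise all degrees are at most $d$ and one is smaller, and the degree sum is below $Jd$. Put $r=J-1$ and
$$\mathcal A=\{[J]\setminus\{x\}:x\in[J]\},\qquad \mathcal B=\{[J]\setminus\{x,y\}:xy\in E(\Gamma)\}.$$
Each $[J]\setminus\{x\}$ contains one member of $\mathcal B$ for every edge at $x$, so this is a $d$-system, and
$$P_d(J)\le\lceil Jd/2\rceil\qquad(J\ge d+1). \tag{3}$$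

For $d=3$ this gives $8$ lines for five joints and $9$ lines for six.

## Six joints on two skew lines

In $\mathbb F^3$ let $\ell,\ell'$ be skew lines, let $A,B,C\in\ell$ be distinct, and let $D,E,F\in\ell'$ be distinct. Take the eight lines
$$\ell,\ \ell',\ AD,\ AE,\ BE,\ BF,\ CF,\ CD. \tag{4}$$
The last six are the sides of the hexagon $A\,D\,C\,F\,B\,E$, whose vertices alternate between $\ell$ and $\ell'$. At $A$, the lines $AD$ and $AE$ span the plane through $A$ and $\ell'$, which does not contain $\ell$. So $\ell,AD,AE$ are independent and $A$ is a joint. Each vertex of the hexagon has its two neighbors on the other line, so the same argument applies to all of $A,\dots,F$. Hence $M_3(6)\le8$.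

**Seven lines are not enough.** The purpose of this step is the exact value $M_3(6)=8$. Suppose at most seven lines form six joints, and add lines to have exactly seven. For each of six joints choose three independent lines through it, and let $a_\ell$ be the number of these joints choosing $\ell$. Then $\sum a_\ell=18$, and $\sum\binom{a_\ell}2\le\binom62=15$ since two joints share at most one line. For integers $a$,
$$\binom a2-(2a-3)=\frac{(a-2)(a-3)}2\ge0,$$
so $\sum\binom{a_\ell}2\ge 2\cdot18-3\cdot7=15$. Equality holds throughout. So every $a_\ell$ is $2$ or $3$, and since $18=14+4$ there are four lines with $a_\ell=3$ and three with $a_\ell=2$. Moreover, any two of the six joints have a common chosen line. For each joint, $\sum(a_\ell-1)$ over its three lines therefore counts each of the other five joints once, and $5=2+2+1$, so the joint chose exactly two lines with $a_\ell=3$. Two lines determine their intersection, so distinct joints give distinct pairs of such lines. There are $\binom42=6$ pairs and six joints, so the four lines meet pairwise, in six distinct points. Hence they are coplanar: two of them span a plane, and each of the other two meets these two in distinct points. The plane contains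 all six joints. Each of the seven lines contains at least two of the joints, so all seven lies in the plane. A planar set of lines has no joint in $\mathbb F^3$, a contradiction. Therefore
$$M_3(6)=8. \tag{5}$$

The guess (1) now says that some $3$-system has six upper sets and only eight lower sets. The sensible way to get such a system is to label: give the joints of (4) distinct $r$-sets $\hat A,\dots,\hat F$, give the eight lines distinct $(r-1)$-sets, and ask that the set of a line be contained in the set of each listed joint on it.

**The labeling is impossible, for every $r$.** Let $\beta$ be the set of $\ell$, so $\hat A=\beta\cup\{x_1\}$, $\hat B=\beta\cup\{x_2\}$, $\hat C=\beta\cup\{x_3\}$ with distinct $x_i\notin\beta$. Consider $\hat D$. If $\beta\subset\hat D$, then $\beta$ would be the only common $(r-1)$-subset of $\hat A$ and $\hat D$, so $AD$ would have the same label as $\ell$, which is excluded. So $\beta\not\subset\hat D$. The label of $AD$ is an $(r-1)$-subset of $\hat A$ other than $\beta$, so it is $\hat A\setminus\{b\}$ with $b\in\beta$, and $\hat D$ contains $x_1$ and $\beta\setminus\{b\}$. Likewise, from $CD$, $\hat D$ contains $x_3$ and $\beta\setminus\{b'\}$ for some $b'\in\beta$.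 As $\beta\not\subset\hat D$, we get $b=b'$ and, by size, $\hat D=(\beta\setminus\{b\})\cup\{x_1,x_3\}$. In the same way $\hat E=(\beta\setminus\{c\})\cup\{x_1,x_2\}$ and $\hat F=(\beta\setminus\{g\})\cup\{x_2,x_3\}$ for some $c,g\in\beta$. None of $x_1,x_2,x_3$ lies in all three sets, so $\hat D\cap\hat E\cap\hat F\subset\beta\setminus\{b\}$ has at most $r-2$ elements. It cannot contain the $(r-1)$-set that labels $\ell'$.

This excludes one incidence pattern, not all of them. To refute the guess we need $P_3(6)\ge9$, for all $r$ at once. Counting pairs alone does not give it: the computation above, applied to a $3$-system with six upper sets, gives only $15\ge 36-3|\mathcal B|$, that is, $|\mathcal B|\ge7$. So we must find a property of sets that lines do not have.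

## Where $M_d$ and $P_d$ agree and where they differ

The answer to the question is no in general: (1) holds for every $J$ when $d=2$ (Theorem 1), and for every $d\ge3$ it fails for some $J$. The precise statements are as follows.

**Theorem 2.** For $d\ge1$, $1\le J\le 2d$:
$$P_d(J)=\begin{cases}Jd-\binom J2,& J\le d+1,\\ \lceil Jd/2\rceil,& d+1\le J\le 2d.\end{cases}$$

**Theorem 3.** For $d\ge 3$,
$$M_d(2d)\le d^2-\lfloor (d-1)/2\rfloor<d^2=P_d(2d),$$
via configurations with exactly $2d$ joints. Moreover $M_3(6)=8<9=P_3(6)$.

**Theorem 4.** If $d\ge3$ and $\tfrac32(d+1)\le J\le 2d$, then $M_d(J)\le\lceil Jd/2\rceil-1<P_d(J)$.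

**Theorem 5.** $M_d(J)=P_d(J)$ for all $d\ge2$, $J\le d+2$. So for $d=3$, the smallest failing value is exactly $J=6$.

By Theorems 1 and 3, $M_d(J)=P_d(J)$ for all $J$ if and only if $d=2$, and the difference $P_d(2d)-M_d(2d)$ is unbounded as $d$ grows. These notes do not settle the range $d+3\le J<\frac32(d+1)$, nor the full set of failing $J>2d$.

## Splitting a set system along an element: Theorem 2

The upper bounds in Theorem 2 are proved in (2), where the construction worked for all $d\ge1$, and in (3). The lower bound for $J\le d+1$ is also proved in (2), again for $d\ge1$. What remains is $|\mathcal B|\ge Jd/2$ for $d+2\le J\le2d$.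

Sets have elements, which have no counterpart for a bare set of lines. An element $i$ divides $\mathcal A$ into the sets that avoid $i$ and the sets that contain it. The sets avoiding $i$ form a $d$-system with the members of $\mathcal B$ that avoid $i$. A set containing $i$ has only one $(r-1)$-subset without $i$, so after deleting $i$ these sets form a $(d-1)$-system with the members of $\mathcal B$ that contain $i$. The two parts of $\mathcal B$ are disjoint, which suggests induction.

Splitting along an arbitrary element fails, however. For $d=3$ and six sets, suppose $i$ is missing from exactly one set. The two parts then give only $P_3(1)+P_2(5)=3+4=7$, where $P_2(5)=4$ because $\binom42\ge5>\binom32$. If $i$ is missing from $m_0=2,3,4,5$ of the sets, let us assume the bounds claimed in Theorem 2 without rounding for the two parts. They add up to $5+4$, $6+3$, $6+3$, $7.5+2$, always at least $9$. So the bad elements are those missing from exactly one set. If all nontrivial elements are of this kind, the system looks like the graph construction, and double counting will finish.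

Define
$$\varphi(m,d)=\max\Big\{\frac{md}2,\ md-\binom m2\Big\}. \tag{6}$$
Since $md-\binom m2=\frac m2(2d+1-m)$, the second term is at least the first exactly when $m\le d+1$.

**Claim.** Every $d$-system with $|\mathcal A|=m$, $d\ge1$, $1\le m\le2d$, has $|\mathcal B|\ge\varphi(m,d)$.

We use induction on $d$, and for fixed $d$ on $m$.

**Step 1: the range $m\le d+1$.** This starts the induction. Here $\varphi(m,d)=md-\binom m2$, and the bound is the lower bound in (2). It covers $d=1$ entirely, as then $m\le2=d+1$. From now on $d\ge2$ and $d+2\le m\le2d$, so $\varphi(m,d)=md/2$.

**Step 2: no good splitting element exists.** This step handles the systems that cannot be split. Suppose every element that lies in some but not all members of $\mathcal A$ is missing from exactly one member. Then each $B\in\mathcal B$ lies in at most two members of $\mathcal A$. Indeed, if $B\cup\{x_1\}$, $B\cup\{x_2\}$, $B\cup\{x_3\}$ were distinct members, then $x_1$ would lie in the first and be missing from the second and third. Counting pairs $B\subset A$ gives $md\le2|\mathcal B|$.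

**Step 3: splitting.** Otherwise we set up the induction. Some element $i$ lies in $m_1\ge1$ members of $\mathcal A$ and is missing from $m_0\ge2$ members, where $m_0+m_1=m$. Let $W_0$ and $W_1$ be the sets of $\mathcal B$ without and with $i$. Members of $\mathcal A$ without $i$ have all their subsets without $i$, so they form a $d$-system with $W_0$. As $m_0\le m-1$, induction on $m$ gives $|W_0|\ge\varphi(m_0,d)$. Each $A\ni i$ in $\mathcal A$ contains at least $d-1$ members of $W_1$. Deleting $i$ from these sets and from the members of $W_1$ keeps them distinct and gives a $(d-1)$-system with $m_1\le m-2\le2(d-1)$ upper sets; this is where $m_0\ge2$ is needed. Induction on $d$ gives $|W_1|\ge\varphi(m_1,d-1)$. So $|\mathcal B|\ge\varphi(m_0,d)+\varphi(m_1,d-1)$.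

**Step 4: the arithmetic.** It remains to show $\varphi(m_0,d)+\varphi(m_1,d-1)\ge md/2$.

If $m_1\le d-1$, then $\varphi(m_1,d-1)\ge\frac{m_1}2(2d-1-m_1)\ge\frac{m_1d}2$ and $\varphi(m_0,d)\ge\frac{m_0d}2$. Adding these gives the claim.

If $m_1\ge d$, then $2\le m_0\le 2d-d=d$. We use the second term of (6) for $m_0$ and the first for $m_1$:
$$\varphi(m_0,d)+\varphi(m_1,d-1)-\tfrac{md}2\ \ge\ \tfrac12\big[m_0(2d+1-m_0)+m_1(d-1)-(m_0+m_1)d\big]=\tfrac12\big[m_0(d+2-m_0)-m\big],$$
where the last equality uses $m_1=m-m_0$. The function $m_0(d+2-m_0)$ is concave in $m_0$ and equals $2d$ at $m_0=2$ and at $m_0=d$, so it is at least $2d$ in between. The right side is at least $\frac12(2d-m)\ge0$. This proves the claim.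

As $|\mathcal B|$ is an integer, $P_d(J)\ge\lceil Jd/2\rceil$ for $d+1\le J\le2d$, and Theorem 2 follows. $\square$

In particular
$$P_3(6)=9,\qquad P_d(2d)=d^2. \tag{7}$$
With (5), $M_3(6)=8<9=P_3(6)$. The guess is refuted.

*Remark.* The formula stops at $J=2d$. Take the $\binom{d+2}2-\binom d2=2d+1$ subsets of $[d+2]$ of size $d$ whose complement meets $\{d+1,d+2\}$. Their shadow consists of the $(d-1)$-subsets whose complement, now of size $3$, meets $\{d+1,d+2\}$. So it has size $\binom{d+2}3-\binom d3=\binom{d+1}2+\binom d2=d^2$, which is less than $(2d+1)d/2$.

## Two complementary flats: $2d$ joints in odd dimension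

We now generalize (4). If every line carried exactly two of the $2d$ joints, and every joint used exactly $d$ lines, there would be $d^2$ lines. Each line carrying three joints saves one half. In (4) the two lines $\ell,\ell'$ save one line together. In dimension $d=2e+1$ we replace $\ell,\ell'$ by two complementary $e$-flats $E,E'$. Each joint in $E$ will get $e$ directions inside $E$ and $e+1$ lines to an affine basis of $E'$, and each flat will carry $e$ lines with three joints.

**Step 1: the points.** Let $d=2e+1$, $e\ge1$, and let $O,P_1,\dots,P_e,O',P'_1,\dots,P'_e$ be $d+1$ affinely independent points of $\mathbb F^d$. Choose $Q_i$ on the line $OP_i$, different from $O$ and $P_i$, and $Q_i'$ on $O'P_i'$, different from $O'$ and $P'_i$. Let $E$ be the flat spanned by $O,P_1,\dots,P_e$ and $E'$ the flat spanned by $O',P_1',\dots,P_e'$; both have dimension $e$. The $4e+2=2d$ points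
$$O,\ P_i,\ Q_i,\ O',\ P'_i,\ Q'_i\qquad(1\le i\le e)$$
are distinct. They will be the joints; we call them the listed points.

**Step 2: bases fit together.** This step reduces independence in $\mathbb F^d$ to independence in each flat. Points $x$ are affinely independent exactly when the vectors $(1,x)\in\mathbb F^{d+1}$ are linearly independent. Let $\hat E,\hat E'$ be the linear spans of these vectors for $x\in E$ and $x\in E'$. Both have dimension $e+1$, and by the choice of the points $\hat E\oplus\hat E'=\mathbb F^{d+1}$. So the union of an affine basis of $E$ and an affine basis of $E'$ is an affine basis of $\mathbb F^d$, and $E\cap E'=\emptyset$.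

The following are affine bases of $E$:
$$\{O,P_1,\dots,P_e\},\quad \{O,Q_1,\dots,Q_e\},\quad \{P_1,\dots,P_e,Q_i\},\quad \{Q_1,\dots,Q_e,P_i\}. \tag{8}$$
The second holds because $Q_i-O$ is a nonzero multiple of $P_i-O$. In the last two, $O$ lies on the line $P_iQ_i$, so the $e+1$ points span the same flat as the first or second set, which is $E$. The same holds with primes in $E'$.

**Step 3: the lines.** Inside $E$ take the lines $OP_i=OQ_i$, each carrying $O,P_i,Q_i$, and the lines $P_iP_j$ and $Q_iQ_j$ for $i<j$. This is $e+2\binom e2=e^2$ lines. Take the $e^2$ analogous lines inside $E'$. Then take the following *cross lines*: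

* join $O$ to $O',P'_1,\dots,P'_e$;
* join each $P_i$ to $P'_1,\dots,P'_e,Q'_i$;
* join each $Q_i$ to $Q'_1,\dots,Q'_e,O'$.

Each of the $2e+1$ listed points of $E$ is joined to $e+1$ points, so there are $(2e+1)(e+1)$ cross lines. The total is
$$2e^2+(2e+1)(e+1)=4e^2+3e+1=(2e+1)^2-e=d^2-e.$$

For $e=1$ these are two skew lines and a hexagon, as in (4). For $e=2$, $d=5$, there are $4+4+15=23$ lines, which is $25-2$.

**Step 4: every listed point is a joint.** We check each point's cross lines and its lines in its own flat. Reading the list from the primed side, $O'$ is joined to $O,Q_1,\dots,Q_e$; $P'_j$ is joined to $O,P_1,\dots,P_e$; and $Q'_j$ is joined to $Q_1,\dots,Q_e,P_j$. So by (8) and its primed version, every listed point is joined by cross lines to an affine basis of the other flat. Inside its own flat: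

* $O$ lies on the lines to $P_1,\dots,P_e$;
* $P_i$ lies on the lines to $O$ and to the $P_j$ with $j\ne i$;
* $Q_i$ lies on the lines to $O$ and to the $Q_j$ with $j\ne i$.

In each case these are $e$ lines, and the point together with the named points is an affine basis of $E$. The same holds in $E'$. So each listed point $x$ lies on $e+(e+1)=d$ lines of the set, and by Step 2 the point $x$ and the $d$ named points on these lines form an affine basis of $\mathbb F^d$. By (F1), $x$ is a joint.

**Step 5: there are no other joints.** We look at an unlisted point $q$. Take two distinct cross lines. If they share an endpoint, they meet only there. If they share none, their endpoints $v\ne v'$ in $E$ and $y\ne y'$ in $E'$ are four affinely independent points, by Step 2, since any two distinct points of a flat extend to an affine basis; so the lines are disjoint. A cross line meets $E$ only in its endpoint, since otherwise it would lie in $E$ and its other endpoint would be in $E\cap E'=\emptyset$; likewise for $E'$. Hence, if a cross line passes through the unlisted point $q$, it is the only line of the set through $q$. If not, all lines of the set through $q$ lie in $E$ or all lie in $E'$. In either case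 the lines through $q$ have at most $e<d$ independent directions, and $q$ is not a joint.

For odd $d\ge3$ we have found exactly $2d$ joints on $d^2-e$ lines, where $e=\frac{d-1}2=\lfloor\frac{d-1}2\rfloor$.

## Two apexes over a hyperplane: even dimension

Let $d=2e+2$, $e\ge1$. We put the configuration just built, for dimension $d-1=2e+1$, in a hyperplane $\Sigma\subset\mathbb F^d$. It has $2(d-1)$ joints, and each lacks one direction. We supply this direction from two new points $G$ and $H$ outside $\Sigma$, which must become joints themselves.

**Step 1: dividing the old joints.** Each new point will be joined to half of the old joints, and for this we need two independent halves. Put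
$$T_1=\{O,P_1,\dots,P_e,Q_1',\dots,Q_e'\},\qquad T_2=\{Q_1,\dots,Q_e,O',P_1',\dots,P_e'\}.$$
These sets partition the old joints and have $2e+1=d-1$ points each. By (8), $T_1$ is contained in the union of the bases $\{O,P_1,\dots,P_e\}$ of $E$ and $\{O',Q'_1,\dots,Q'_e\}$ of $E'$, and $T_2$ in the union of $\{O,Q_1,\dots,Q_e\}$ and $\{O',P'_1,\dots,P'_e\}$. So $T_1$ and $T_2$ are affinely independent.

**Step 2: the new points and lines.** Pick $G\notin\Sigma$. Then $\{G\}\cup T_1$ and $\{G\}\cup T_2$ are affinely independent sets of $d$ points, and they span hyperplanes. By (F2) we can pick
$$H\notin\Sigma\cup\operatorname{aff}(G,T_1)\cup\operatorname{aff}(G,T_2).$$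
Then $\{G,H\}\cup T_1$ and $\{G,H\}\cup T_2$ are affinely independent. Add the lines from $G$ to the points of $T_1$, the lines from $H$ to the points of $T_2$, and the line $GH$. These are $2(d-1)+1$ new lines.

**Step 3: $2d$ joints.** We check all points. An old joint has $d-1$ independent lines in $\Sigma$ and one new line not in $\Sigma$. At $G$ the $d$ new lines go to $T_1\cup\{H\}$, and $\{G,H\}\cup T_1$ is affinely independent. At $H$ they go to $T_2\cup\{G\}$, and $\{G,H\}\cup T_2$ is affinely independent. By (F1) all $2(d-1)+2=2d$ points are joints. The number of lines is
$$(d-1)^2-e+2(d-1)+1=d^2-e,\qquad e=\tfrac{d-2}2=\Big\lfloor\frac{d-1}2\Big\rfloor.$$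

**Step 4: there are no other joints.** A point outside $\Sigma$ other than $G,H$ lies on no old line, on at most one line through $G$ and on at most one through $H$. That is at most $2<d$ lines. Now take an unlisted point $q$ of $\Sigma$. A new line through $G$ or $H$ other than $GH$ meets $\Sigma$ only in a listed point, so the only new line that can pass through $q$ is $GH$. By Step 5 of the odd case, the old lines through $q$ have at most $e$ independent directions. Together this gives at most $e+1<d$.

For $d=4$ the construction has $8+3+3+1=15=16-1$ lines and eight joints.

**End of the proof of Theorem 3.** The two constructions give exactly $2d$ joints on $d^2-\lfloor(d-1)/2\rfloor$ lines for every $d\ge3$. With $P_d(2d)=d^2$ from (7) and $\lfloor(d-1)/2\rfloor\ge1$, this gives the displayed inequality, and $M_3(6)=8<9=P_3(6)$ is (5) and (7). $\square$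

## A hexagon with generic points attached: Theorem 4

Let $d\ge3$ and $\frac32(d+1)\le J\le2d$. Then $J\ge d+1$, so $P_d(J)=\lceil Jd/2\rceil$ by Theorem 2, and only the upper bound on $M_d(J)$ is needed. For $d=3$ the range is $J=6$, and $M_3(6)\le8=9-1$ is done. Let $d\ge4$ and put
$$k=d-3\ge1,\qquad s=J-6,\qquad\text{so that}\qquad \tfrac32k\le s\le2k. \tag{9}$$
We keep the hexagon of (4), with its one saved line, and add $s$ generic points. Each hexagon vertex already has three lines and needs $k$ more, going to generic points. The danger is a generic point joined to three collinear vertices, since then it loses independence. A cyclic assignment avoids this, and here the lower bound on $s$ enters.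

**Step 1: the points.** We fix points so that independence is automatic. Let $\ell,\ell'$ be skew lines in $\mathbb F^d$, with distinct points $X_0,X_1,X_2\in\ell$ and $X_3,X_4,X_5\in\ell'$. Using (F2), choose $G_0,\dots,G_{s-1}$ one after another, each outside all flats spanned by at most $d$ earlier points (the $X_j$ and earlier $G$'s). Then:

* a subset of $\{X_j\}$ with at most two points on each of $\ell,\ell'$ is affinely independent, because the lines are skew;
* if $Q\subset\{X_j\}$ is affinely independent, $T\subset\{G_p\}$ and $|Q|+|T|\le d+1$, then $Q\cup T$ is affinely independent. To see this, add the points of $T$ in order; each is outside the span of at most $d$ earlier points.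

**Step 2: the lines of the hexagon and the lines to the generic points.** Take

1. the lines $\ell,\ell'$;
2. the lines $X_0X_3,\ X_0X_4,\ X_1X_4,\ X_1X_5,\ X_2X_5,\ X_2X_3$;
3. the lines $X_jG_{t\bmod s}$ for $0\le j\le5$ and integers $t$ with $jk\le t<(j+1)k$.

In (3), since $k\le s$, the $k$ consecutive values of $t$ for a given $j$ give $k$ distinct points $G_p$.

**Step 3: no generic point sees three collinear vertices.** The neighbors of $G_p$ in (3) are the $X_{\lfloor t/k\rfloor}$ with $0\le t<6k$ and $t\equiv p\pmod s$. Let $q_p$ be the number of such $t$. It is $6k/s$ rounded up or down, and $3\le 6k/s\le4$ by (9), so $q_p\in\{3,4\}$. Consecutive such $t$ differ by $s\ge k$, so they give different indices $\lfloor t/k\rfloor$. Hence $G_p$ has exactly $q_p$ neighbors among the $X_j$. If $t<t'$ are the first and third of three such values, then $t'-t\ge2s\ge3k$, so their indices differ by at least $3$. Three neighbors with indices in $\{0,1,2\}$, or three in $\{3,4,5\}$, would contradict this. So $G_p$ has at most two neighbors on $\ell$ and at most two on $\ell'$, and its $q_p$ neighbors $X_j$ are affinely independent.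

**Step 4: the lines among the generic points.** Each $G_p$ needs at least $d-q_p\in\{d-3,d-4\}$ further lines, and these will go to other $G$'s. We want a graph on $\{G_p\}$ with degrees at least $d-q_p$ and $\lceil(sd-6k)/2\rceil$ edges. Note that $\sum q_p=6k$, so $\sum(d-q_p)=sd-6k$. Let the target of $G_p$ be $d-q_p$. If the sum of the targets is odd, then not all $q_p$ are $3$, since otherwise $3s=6k$, $s=2k$, and the sum $s(d-3)=2k\cdot k$ is even. So some target is $d-4$, and we raise one such target to $d-3$. Now all targets lie in $\{k-1,k\}$, and their sum is even and equals $2\lceil(sd-6k)/2\rceil$. Moreover $k\le s-1$: for $k=1$, (9) gives $s\ge2$, and for $k\ge2$ we have $s\ge\frac32k\ge k+1$. So half of the target sum is at most $sk/2\le\binom s2$, and Lemma B gives a graph with that many edges and nearly equal degrees. The targets also differ pairwise by at most $1$ and have the same sum, so by the uniqueness in Lemma B they are the degrees of the graph up to order. Name the vertices accordingly, and add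

4. the lines $G_pG_{p'}$ for the edges of this graph.

**Step 5: all $J=6+s$ points are joints.** For $X_0$ take $Q=\{X_0,X_1,X_3,X_4\}$ and let $T$ be its $k=d-3$ neighbors among the $G$'s. These $d+1$ points are affinely independent by Step 1, and the lines from $X_0$ to the other $d$ of them are in the set: $\ell$, $X_0X_3$, $X_0X_4$ and $k$ lines from (3). So $X_0$ is a joint by (F1). For any other $X_j$, let $Q$ consist of $X_j$, another of the three points on its line, and its two neighbors from (2), which lie on the other line; the rest is the same. For $G_p$ let $Q$ be its $q_p$ neighbors among the $X_j$, and let $T$ consist of $G_p$ and $d-q_p$ of its neighbors among the $G$'s. By Steps 1 and 3 these $d+1$ points are affinely independent, and $G_p$ is joined to the other $d$.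

**Step 6: the count.** The number of lines is at most
$$2+6+6k+\Big\lceil\frac{sd-6k}2\Big\rceil=8+3(d-3)+\Big\lceil\frac{sd}2\Big\rceil=\Big\lceil\frac{(s+6)d}2\Big\rceil-1=\Big\lceil\frac{Jd}2\Big\rceil-1.\qquad\square$$

*Example.* Let $d=5$, $J=9$, so $k=2$, $s=3$. The lists in (3) are $X_0,X_3\to G_0,G_1$; $X_1,X_4\to G_2,G_0$; $X_2,X_5\to G_1,G_2$. So every $q_p$ is $4$, and the targets are $1,1,1$ with odd sum. Raise one to $2$; the graph is a path with two edges. In total $2+6+12+2=22=\lceil45/2\rceil-1$ lines.

## Exactly $d+2$ joints: Theorem 5

For $J\le d+1$, Theorem 5 is (2). Let $J=d+2$. Since $d+2\le2d$, Theorem 2 gives $P_d(d+2)=\lceil d(d+2)/2\rceil$, and by Lemma A we need only show $M_d(d+2)\ge d(d+2)/2$. Take $J=d+2$ joints of a set of lines, and choose $d$ independent lines through each.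

**Step 1: distributing the lines over the joints.** We turn the count into a sum over joints. For a chosen line $\ell$, let $a_\ell\ge1$ be the number of the $J$ joints choosing it. For a joint $p$ put $c_p=\sum(1-1/a_\ell)$ over the $d$ lines chosen by $p$. Giving each chosen line's count of $1$ in equal parts to its choosers, we see that the number of chosen lines is
$$\sum_p\ \sum_{\ell\text{ chosen by }p}\frac1{a_\ell}=Jd-\sum_pc_p .$$
So it suffices to show
$$\sum_pc_p\le\frac{Jd}2. \tag{10}$$

**Step 2: which joints exceed $d/2$.** If every $c_p$ were at most $d/2$ we would be done, so we find the exceptions. Fix $p$ and put $b_\ell=a_\ell-1\ge0$ on its $d$ lines. Each other joint shares at most one line with $p$, so $\sum b_\ell\le J-1=d+1$. We have $1-1/a_\ell=b_\ell/(b_\ell+1)$ and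
$$\frac12+\frac{b-1}6-\frac b{b+1}=\frac{(b-1)(b-2)}{6(b+1)},$$
which is nonnegative for integers $b\ge1$ and equals $\frac13$ for $b=0$. Let $z$ be the number of zeros among the $b_\ell$. Summing over the $d$ lines,
$$c_p\le\frac d2+\frac16\Big(\sum b_\ell-d\Big)-\frac z3\le\frac d2+\frac16-\frac z3 .$$
So $c_p>d/2$ forces $z=0$ and $\sum b_\ell=d+1$. The $d$ numbers $b_\ell$ are then all at least $1$ and sum to $d+1$: one line has $b=2$ and the other $d-1$ have $b=1$.

If no joint has $c_p>d/2$, then (10) holds. Otherwise let $A$ be such a joint. A bound joint by joint is now false, and we use what $A$ tells us about all the other joints.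

**Step 3: only one collinear triple.** We determine the positions of the joints. Let $\ell$ be the line chosen by $A$ with $a_\ell=3$, and let $A,B,C$ be its choosers. Let $S$ be the set of the other $d-1$ joints. Since $\sum b_\ell=d+1=J-1$, each $G\in S$ is joined to $A$ by a line chosen by $A$, and these $d-1$ lines are different. So the $d$ lines chosen by $A$ go to $B$ and to the points of $S$, and $S\cup\{A,B\}$ is affinely independent by (F1).

Then $\{A,B,C\}$ is the only collinear triple among the $J$ joints. A collinear triple must contain $C$, since all other joints are in the affinely independent set. Let $C,X,Y$ be collinear with $X,Y\in S\cup\{A,B\}$ and $\{X,Y\}\ne\{A,B\}$. Then $C\in\operatorname{aff}(X,Y)\cap\operatorname{aff}(A,B)$. By (F4) this intersection is empty, or $\{A\}$, or $\{B\}$, and $C$ is none of these points, a contradiction.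

**Step 4: the sum over all joints.** We bound the joints of $S$ one by one and $A,B,C$ together. By Step 3, every chosen line other than $\ell$ has $a\le2$, and no $G\in S$ is on $\ell$. So every line chosen by $G\in S$ contributes at most $\frac12$, and $c_G\le\frac d2$.

Let $\epsilon$ be the number of pairs $(X,G)\in\{A,B,C\}\times S$ such that the line $XG$ is chosen by both $X$ and $G$. Each $X\in\{A,B,C\}$ chose $\ell$, which contributes $\frac23$ to $c_X$. Any other line chosen by $X$ contributes $0$, or $\frac12$ if it has one more chooser, which is then in $S$, since a line through $X$ other than $\ell$ misses the other two of $A,B,C$. Hence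
$$c_A+c_B+c_C=3\cdot\frac23+\frac\epsilon2 .$$
For $G\in S$, the lines $GA,GB,GC$ lie in the plane spanned by $G$ and $\ell$, so $G$ chose at most two of them. Therefore $\epsilon\le2(d-1)$ and
$$c_A+c_B+c_C\le2+(d-1)=d+1\le\frac{3d}2,$$
where the last inequality uses $d\ge2$. Adding the $d-1$ joints of $S$,
$$\sum_pc_p\le\frac{3d}2+(d-1)\frac d2=\frac{(d+2)d}2=\frac{Jd}2,$$
which is (10). So $M_d(d+2)\ge d(d+2)/2$, and since $M_d(d+2)$ is an integer it equals $P_d(d+2)$. For $d=3$ this gives equality for all $J\le5$, and equality fails at $J=6$, where $M_3(6)=8<9=P_3(6)$. $\square$
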